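\title{Flatness of the algebra of approximable operators does not imply the approximation property}


\begin{abstract}
Let $\mathcal F(E)$ be the norm closure of the finite rank operators on a Banach space $E$. We show that neither right flatness nor right universal flatness of $\mathcal F(E)$ implies that $E$ has the approximation property. The two flatness conditions coincide for every algebra. They hold for $\mathcal F(E)$ whenever $E$ and $E^*$ have cotype 2 and $E$ has a complemented subspace isomorphic to $\ell_2$, and such a space has the approximation property only if it is isomorphic to a Hilbert space; Pisier's spaces then give separable counterexamples. In contrast, if $E$ has a complemented subspace isomorphic to Johnson's space $C_p$, then $\mathcal F(E)$ is right flat if and only if $E$ has the approximation property. For separable infinite-dimensional $E$, right flatness is characterized by factorizations that preserve kernels.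
\end{abstract}

\section{Introduction}\label{sec:intro}

The scalar field is $\mathbb R$ or $\mathbb C$; algebras are over this field and need not be unital. For Banach spaces $Z$ and $Y$, let $\mathcal B(Z,Y)$ be the space of bounded operators $Z\to Y$ and $\mathcal F(Z,Y)$ the norm closure of the finite rank operators in it. Elements of $\mathcal F(Z,Y)$ are called \emph{approximable}. Approximable operators are compact, and the composition of an approximable operator with a bounded operator, on either side, is approximable. We write $\mathcal B(E)=\mathcal B(E,E)$, $\mathcal F(E)=\mathcal F(E,E)$, and $B_Z$ for the closed unit ball of $Z$. A Banach space $E$ has the \emph{approximation property} (AP) if for every compact set $K\subset E$ and every $\varepsilon>0$ there is a finite rank operator $T$ on $E$ with $\|Tz-z\|<\varepsilon$ for all $z\in K$.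

\begin{definition}\label{def:flat}
Let $B$ be an algebra. A right $B$-module $M$ is \emph{flat} if the following holds. Whenever finitely many $e_i\in M$ and $b_i\in B$ $(i\in I)$ satisfy $\sum_i e_ib_i=0$, there are finitely many $x_j\in M$ and $a_{ji}\in B$ $(j\in J,\ i\in I)$ such that
\[
e_i=\sum_j x_ja_{ji}\quad\text{for each } i,\qquad \sum_i a_{ji}b_i=0\quad\text{for each } j .
\]
An algebra $A$ is \emph{right flat} if it is flat as a right $A$-module. It is \emph{right universally flat} if, whenever $A$ is embedded as a right ideal in an algebra $B$, it is flat as a right $B$-module. It is \emph{left flat}, or \emph{left universally flat}, if the opposite algebra has the corresponding right property.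
\end{definition}

Flatness says that every linear relation in $M$ is inherited from relations in $B$: under the conclusion, $\sum_ie_ib_i=\sum_jx_j\bigl(\sum_ia_{ji}b_i\bigr)$ vanishes term by term. The following question comes from Willis's paper \cite{Willis}.

\medskip
\noindent\textbf{Question.} \emph{Does $E$ have the approximation property whenever $\mathcal F(E)$ is right flat, or right universally flat?}
\medskip

The simplest cases suggest that it does. Suppose that for any $e_1,\dots,e_n$ in an algebra $A$ there is $u\in A$ with $ue_i=e_i$ for all $i$. Then $A$ is right flat: take a single index $j$, with $x_j=u$ and $a_{ji}=e_i$. This covers unital algebras, hence $\mathcal F(E)$ for finite-dimensional $E$. It also covers the algebra of finite rank operators on any $E$, with $u$ a bounded projection onto the span of the ranges of the $e_i$. At the other extreme, a nonzero algebra with zero multiplication is not right flat, since no $e\ne0$ is a sum of products. Right flatness is thus a weak substitute for left units. In $\mathcal F(E)$ we have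
\[
\|ue-e\|=\sup\{\|uy-y\|: y\in e(B_E)\},
\]
and $e(B_E)$ has compact closure, so the AP provides approximate left units of finite rank. One would guess that right flatness of $\mathcal F(E)$ is the algebraic form of the AP. The guess is correct for a large class of spaces (Theorem~\ref{thm:johnson}) and false in general (Theorem~\ref{thm:answer}).

The two cases of the question are the same case.

\begin{theorem}\label{thm:universal}
An algebra is right flat if and only if it is right universally flat.
\end{theorem}

Let $\varepsilon_1,\varepsilon_2,\dots$ be independent random signs, each equal to $\pm1$ with probability $1/2$. A Banach space $X$ has \emph{cotype 2} if there is a constant $C$ such that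
\[
\Bigl(\sum_{i=1}^n\|z_i\|^2\Bigr)^{1/2}\le C\Bigl(\mathbb E\Bigl\|\sum_{i=1}^n\varepsilon_iz_i\Bigr\|^2\Bigr)^{1/2}
\]
for all $n$ and all $z_1,\dots,z_n\in X$; the least such $C$ is $C_2(X)$. In a Hilbert space the two square roots are equal, so cotype 2 keeps one half of this identity up to a constant. We call $X$ \emph{Hilbertian} if it is isomorphic to a Hilbert space.

\begin{theorem}\label{thm:answer}
There is a separable Banach space $E$ without the AP such that $\mathcal F(E)$ is right flat and right universally flat. Moreover, every Banach space of cotype 2 embeds isometrically in a Banach space $E$ without the AP such that $\mathcal F(E)$ is right flat and right universally flat, and $E$ can be taken separable if the given space is separable.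
\end{theorem}

So the answer to the question is no, in both cases. The examples have the form $E=P\oplus\ell_2$, where $P$ is a non-Hilbertian space such that $P$ and $P^*$ have cotype 2, as constructed by Pisier. They are covered by the next theorem.

\begin{theorem}\label{thm:cotype}
Suppose that $E$ and $E^*$ have cotype 2 and that $E$ has a complemented subspace isomorphic to $\ell_2$. Then $\mathcal F(E)$ is right flat, right universally flat, left flat and left universally flat. Moreover, $E$ has the AP if and only if $E$ is Hilbertian.
\end{theorem}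

For the positive result, fix a sequence $(G_i)$ of finite-dimensional normed spaces such that for every finite-dimensional normed space $L$ there are infinitely many $i$ admitting an isomorphism $u:L\to G_i$ with $\|u\|\le1$ and $\|u^{-1}\|\le2$. \emph{Johnson's space} $C_p$ is the $\ell_p$-sum of the $G_i$ for $1\le p<\infty$, and their $c_0$-sum for $p=\infty$.

\begin{theorem}\label{thm:johnson}
Let $1\le p\le\infty$ and suppose that $E$ has a complemented subspace isomorphic to $C_p$. Then the following are equivalent: $\mathcal F(E)$ is right flat; $\mathcal F(E)$ is right universally flat; $E$ has the AP. In particular, a Banach space $X$ has the AP if and only if $\mathcal F(X\oplus C_p)$ is right flat.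
\end{theorem}

Theorem~\ref{thm:universal} is proved in Section~\ref{sec:universal}. Section~\ref{sec:kernel} turns flatness of $\mathcal F(E)$ into a factorization problem, characterizes it for separable spaces (Theorem~\ref{thm:kernel}) and contains the main idea. Sections~\ref{sec:gamma}--\ref{sec:ap} prove Theorem~\ref{thm:cotype}; both of its parts rest on one estimate, Proposition~\ref{prop:pisier}. Theorem~\ref{thm:answer} follows in Section~\ref{sec:example}. Section~\ref{sec:johnson} proves Theorem~\ref{thm:johnson}.

\section{Universal flatness}\label{sec:universal}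

Right flatness of $A$ handles relations with coefficients in $A$, while universal flatness allows coefficients in a larger algebra $B$. Since $A$ is a right ideal, one extra factor from $A$ brings the coefficients into $A$, and flatness itself supplies that factor.

\begin{proof}[Proof of Theorem~\ref{thm:universal}]
A right universally flat algebra is right flat, since $A$ is a right ideal in itself. Conversely, let $A$ be right flat. Applied to the relation $e\cdot0=0$, flatness shows that every $e\in A$ is a finite sum of products of two elements of $A$.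

Let $A$ be a right ideal in $B$ and let $\sum_ie_ib_i=0$ with $e_i\in A$, $b_i\in B$. Write each $e_i$ as a sum of products and let $(y_j)$ be the list of all left factors that occur, for all $i$. Inserting zero coefficients, we get $e_i=\sum_jy_jc_{ji}$ with $y_j,c_{ji}\in A$ and one finite index set for $j$. Put $d_j=\sum_ic_{ji}b_i$, which lies in $A$ because $A$ is a right ideal. Then $\sum_jy_jd_j=\sum_ie_ib_i=0$ is a relation in $A$, so there are $x_k,a_{kj}\in A$ with $y_j=\sum_kx_ka_{kj}$ and $\sum_ja_{kj}d_j=0$. With $a'_{ki}=\sum_ja_{kj}c_{ji}\in A\subset B$ we have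
\[
e_i=\sum_kx_ka'_{ki},\qquad \sum_ia'_{ki}b_i=\sum_ja_{kj}d_j=0 . \qedhere
\]
\end{proof}

\section{Flatness as a factorization problem}\label{sec:kernel}

Let $E^n$ carry the norm $(\sum_i\|z_i\|^2)^{1/2}$. An operator $E^n\to E^m$ is an $m\times n$ matrix of operators on $E$, and it is approximable if and only if all its entries are. Arrange the $e_i$ of Definition~\ref{def:flat} in a row $e$, the $b_i$ in a column $b$, the $x_j$ in a row $x$ and the $a_{ji}$ in a matrix $a$. Then $\mathcal F(E)$ is right flat if and only if
\begin{equation}\label{eq:flat}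
\begin{gathered}
\text{for all } e\in\mathcal F(E^n,E),\ b\in\mathcal F(E,E^n) \text{ with } eb=0 \text{ there are } m\ge1,\\
a\in\mathcal F(E^n,E^m),\ x\in\mathcal F(E^m,E)\text{ with } e=xa \text{ and } ab=0 .
\end{gathered}
\end{equation}
(If the index set $J$ in Definition~\ref{def:flat} is empty, then $e=0$ and we take $m=1$, $x=a=0$.)

\begin{example}\label{ex:diagonal}
Let $E=\ell_2$ with unit vectors $\delta_k$, and let $e\delta_k=\lambda_k\delta_k$, where $\lambda_k\ge0$, $\lambda_k\to0$ and infinitely many $\lambda_k$ are nonzero. Then $e$ is the norm limit of its truncations. No $u\in\mathcal F(E)$ satisfies $ue=e$, because $u$ would fix infinitely many $\delta_k$, which a compact operator cannot do. So the argument with left units is lost. But let $x=a$ be the diagonal operator with entries $\sqrt{\lambda_k}$. Then $e=xa$, and $\ker a=\ker e$ is the closed span of the $\delta_k$ with $\lambda_k=0$. If $eb=0$, the range of $b$ lies in $\ker e=\ker a$, so $ab=0$. One factorization serves every $b$.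
\end{example}

The example used only $\ker a=\ker e$. For any factorization $e=xa$ we have $\ker a\subset\ker e$, so the condition is $\ker e\subset\ker a$, and it holds whenever $x$ is injective. The middle space of the factorization need not be a power of $E$. Recall that $G$ is isomorphic to a complemented subspace of $X$ exactly when there are bounded operators $\iota:G\to X$ and $\rho:X\to G$ with $\rho\iota=\mathrm{id}_G$.

\begin{lemma}\label{lem:transfer}
Suppose that for every $n$ and every $e\in\mathcal F(E^n,E)$ there are a Banach space $G$, isomorphic to a complemented subspace of $E^m$ for some $m$, and operators $a\in\mathcal F(E^n,G)$, $x\in\mathcal F(G,E)$ with $e=xa$ and $\ker a=\ker e$. Then $\mathcal F(E)$ is right flat.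
\end{lemma}

\begin{proof}
Let $eb=0$ as in \eqref{eq:flat}, and take $G,a,x$ and $\iota:G\to E^m$, $\rho:E^m\to G$ with $\rho\iota=\mathrm{id}_G$. The range of $b$ lies in $\ker e=\ker a$, so $ab=0$. The operators $a'=\iota a$ and $x'=x\rho$ are approximable, $x'a'=xa=e$, and $a'b=\iota ab=0$.
\end{proof}

For separable spaces such factorizations are also necessary, because a single $b$ can fill out the kernel of $e$.

\begin{theorem}\label{thm:kernel}
Let $E$ be separable and infinite-dimensional. Then $\mathcal F(E)$ is right flat if and only if, for all $n$, every $e\in\mathcal F(E^n,E)$ can be written $e=xa$ with $a\in\mathcal F(E^n,E^m)$, $x\in\mathcal F(E^m,E)$ for some $m$, and $\ker a=\ker e$.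
\end{theorem}

\begin{proof}
Sufficiency is Lemma~\ref{lem:transfer} with $G=E^m$. For necessity, let $e\in\mathcal F(E^n,E)$ and $N=\ker e$. Since $E$ is separable, there is a sequence $(y_k)$ dense in $B_N$. Since $\dim E=\infty$, there are $z_k\in E$ and $f_k\in E^*$ with $f_k(z_k)=1$ and $f_k(z_l)=0$ for $k\ne l$. Indeed, once the first $k$ pairs are chosen, $\bigcap_{l\le k}\ker f_l$ has finite codimension, so it contains a vector $z_{k+1}$ outside the span of $z_1,\dots,z_k$, and the Hahn--Banach theorem gives $f_{k+1}$ vanishing on that span with $f_{k+1}(z_{k+1})=1$. The series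
\[
b=\sum_k2^{-k}\|f_k\|^{-1}f_k(\cdot)\,y_k
\]
of rank one operators converges absolutely, so $b\in\mathcal F(E,E^n)$. Its range lies in the closed subspace $N$, so $eb=0$, and $bz_l=2^{-l}\|f_l\|^{-1}y_l$. By \eqref{eq:flat}, $e=xa$ with $x,a$ approximable and $ab=0$. Then $ay_l=0$ for all $l$, hence $a$ vanishes on $B_N$, and $\ker e\subset\ker a$.
\end{proof}

\subsection*{Two ways to preserve the kernel}

Let $e\in\mathcal F(Z,E)$, let $q:Z\to Z/\ker e$ be the quotient map and write $e=\bar eq$. The operator $\bar e$ is injective, and it is compact because $q$ maps the open unit ball onto the open unit ball. If $e=xa$ with $\ker a=\ker e$ and $x$ approximable, then $a=\bar aq$ for a bounded $\bar a$, and $\bar e=x\bar a$ is approximable. A kernel-preserving factorization therefore forces the compact operator $\bar e$ to be approximable. The AP of $E$ guarantees this, and that is how it enters Theorem~\ref{thm:johnson}.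

There is a second way. Start from any factorization $e=xa$ through a space $G$ and divide $G$, rather than $Z$, by the kernel of $x$. For a general $G$ this meets the same difficulty, now for $x$, and in addition the quotient of $G$ has to be found again inside some $E^m$. For a Hilbert space both difficulties disappear: the quotient is the orthogonal complement of $\ker x$, the induced operator is a restriction of $x$, and the new middle space is again a Hilbert space. For instance, let $e$ be the projection onto the first coordinate of $\ell_2^2$. The factorization $x=e$, $a=\mathrm{id}$ has $\ker a\neq\ker e$; composing $a$ with the orthogonal projection onto $(\ker x)^\perp$ repairs it. No approximation in $E$ is involved. The following lemma does this and, for the left-handed statements, also makes the range of $a$ dense.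

\begin{lemma}\label{lem:trim}
Let $u=xa$ with $a\in\mathcal B(Z,H)$, $x\in\mathcal B(H,Y)$ and $H$ a Hilbert space. There is a closed subspace $H_0\subset H$, with inclusion $J:H_0\to H$ and orthogonal projection $Q:H\to H_0$, such that $u=(xJ)(Qa)$, the operator $xJ$ is injective and $Qa$ has dense range in $H_0$. If $u$ has finite rank, then $\dim H_0<\infty$.
\end{lemma}

\begin{proof}
Let $H_1=\overline{a(Z)}$, $N=H_1\cap\ker x$, and let $H_0$ be the orthogonal complement of $N$ in $H_1$. For $z\in Z$ we have $az\in H_1=H_0\oplus N$, so $az-JQaz\in N$ and $xJQaz=xaz$. Since $H_0\cap\ker x=H_0\cap N=0$, the operator $xJ$ is injective. Since $Q(H_1)=H_0$ and $a(Z)$ is dense in $H_1$, the range of $Qa$ is dense in $H_0$. If $u$ has finite rank, $xJ$ maps $Qa(Z)$ injectively into the finite-dimensional space $u(Z)$; so the dense subspace $Qa(Z)$ is finite-dimensional and equals $H_0$.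
\end{proof}

It remains to find factorizations of approximable operators in the first place. In both settings we cut the operator into finite rank pieces, factor the pieces, and reassemble.

\begin{lemma}\label{lem:assemble}
Let $Z,Y$ be Banach spaces.
\begin{enumerate}
\item[(a)] Every $e\in\mathcal F(Z,Y)$ is a norm convergent sum $\sum_{k\ge0}w_k$ of finite rank operators with $\|w_k\|\le4^{-k}$ for $k\ge1$.
\item[(b)] Let $G$ be a Banach space, $L_k$ finite-dimensional spaces, and $J_k:L_k\to G$, $Q_k:G\to L_k$ contractions with $Q_kJ_k=\mathrm{id}$ and $Q_kJ_l=0$ for $k\neq l$. If $a_k\in\mathcal B(Z,L_k)$, $x_k\in\mathcal B(L_k,Y)$ and $\sum_k(\|a_k\|+\|x_k\|)<\infty$, then $a=\sum_kJ_ka_k$ and $x=\sum_kx_kQ_k$ are approximable and $xa=\sum_kx_ka_k$.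
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Choose finite rank $t_k$ with $\|e-t_k\|\le4^{-k-1}/2$, and put $w_0=t_0$, $w_k=t_k-t_{k-1}$. Then $\|w_k\|\le 4^{-k-1}/2+4^{-k}/2\le4^{-k}$ for $k\ge1$. (b) Both series consist of finite rank operators and converge absolutely, and $xa=\sum_{k,l}x_kQ_kJ_la_l=\sum_kx_ka_k$.
\end{proof}

Each piece $w_k$ factors through a Hilbert space, since its range is finite-dimensional. To apply (b) we need the norms of the factors controlled by $\|w_k\|$, with a constant that does not depend on the rank. This is where cotype enters.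

\section{Factorization through Hilbert space}\label{sec:gamma}

For $u\in\mathcal B(Z,Y)$ let $\gamma_2(u)=\inf\|x\|\|a\|$ over all factorizations $u=xa$ through a Hilbert space, with $\gamma_2(u)=\infty$ if there is none. Then $\|u\|\le\gamma_2(u)$, and $\gamma_2(u)<\infty$ if $u$ has finite rank. The following criterion describes $\gamma_2$ by finite-dimensional inequalities. A scalar matrix is \emph{contractive} if its norm on $\ell_2^n$ is at most $1$.

\begin{theorem}[Lindenstrauss--Pe{\l}czy\'nski \cite{LP}, Kwapie\'n \cite{Kwapien}]\label{thm:K}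
Let $u\in\mathcal B(Z,Y)$. Then $\gamma_2(u)\le C$ if and only if for all $n$, all contractive $n\times n$ matrices $(\alpha_{ij})$ and all $z_1,\dots,z_n\in Z$,
\begin{equation}\label{eq:K}
\sum_i\Bigl\|\sum_j\alpha_{ij}uz_j\Bigr\|^2\le C^2\sum_j\|z_j\|^2 .
\end{equation}
\end{theorem}

It suffices to test \eqref{eq:K} on unitary matrices (orthogonal matrices in the real case). Indeed, the square root of the left side is a seminorm in $(\alpha_{ij})$, and a contractive matrix is a convex combination of unitary ones: write it as $U\Delta U'$ with $U,U'$ unitary and $\Delta$ diagonal with entries in $[0,1]$, and write $\Delta$ as a convex combination of diagonal sign matrices.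

We use the following properties of cotype. It passes to subspaces and to isomorphic spaces, and $C_2(X)\ge1$ if $X\ne0$ (take one vector). Adding the squared defining inequalities gives
\begin{equation}\label{eq:sum}
C_2(X\oplus_2X')\le\max\bigl(C_2(X),C_2(X')\bigr)
\end{equation}
for the $\ell_2$-sum. By local reflexivity, every finite-dimensional subspace of $X^{**}$ is $(1+\eta)$-isomorphic to a subspace of $X$ for every $\eta>0$, so $C_2(X^{**})=C_2(X)$. Finally, $\ell_1$ and the spaces $\ell_1^n$ have cotype 2 with a common constant: Khintchine's inequality $\mathbb E|\sum_i\varepsilon_it_i|\ge c(\sum_i|t_i|^2)^{1/2}$ for scalars $t_i$, with an absolute constant $c>0$, and the triangle inequality in $\ell_2$ give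
\[
\mathbb E\Bigl\|\sum_i\varepsilon_iz_i\Bigr\|_1\ge c\sum_k\Bigl(\sum_i|z_i(k)|^2\Bigr)^{1/2}\ge c\Bigl(\sum_i\|z_i\|_1^2\Bigr)^{1/2},
\]
and the left side is at most $(\mathbb E\|\sum_i\varepsilon_iz_i\|_1^2)^{1/2}$.

\begin{proposition}[Pisier's factorization theorem]\label{prop:pisier}
Let $Z^*$ and $Y$ have cotype 2. If $u\in\mathcal B(Z,Y)$ and $\gamma_2(u)<\infty$, then
\[
\gamma_2(u)\le\bigl(2\,C_2(Z^*)\,C_2(Y)\bigr)^{3/2}\|u\| .
\]
\end{proposition}

The plan is to verify \eqref{eq:K} for a unitary matrix. Cotype 2 of $Y$ bounds the left side by a Gaussian average, and the unitary matrix disappears from a Gaussian average. What remains is an upper bound for $\mathbb E\|\sum_jg_juz_j\|^2$. Duality derives it from cotype 2 of $Z^*$, at the price of the norm of a projection $R$ onto functions linear in the signs. We have no bound for $R$ on $Z$-valued functions. Instead we split $R$ into a part that is bounded for every Banach space and a part that is small for Hilbert spaces; the second part produces a small multiple of $\gamma_2(u)$, which is absorbed.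

\begin{proof}
We may assume $Z,Y\neq0$, so $D=C_2(Z^*)C_2(Y)\ge1$.

\emph{Step 1: the projection $R$.} Let $\Omega_n=\{\pm1\}^n$ with the uniform probability and coordinates $\varepsilon_i$, and for $S\subset\{1,\dots,n\}$ let $w_S=\prod_{i\in S}\varepsilon_i$. These functions form an orthonormal basis of $L_2(\Omega_n)$. For a Banach space $X$ let $L_2(X)$ be the space of functions $f:\Omega_n\to X$ with norm $(\mathbb E\|f\|^2)^{1/2}$. Every such $f$ is $\sum_Sw_Sf_S$ with $f_S=\mathbb E(w_Sf)\in X$. If $M$ is the multiplier $w_S\mapsto m_Sw_S$ and $v\in\mathcal B(X,X')$, put $(M\otimes v)f=\sum_Sm_Sw_S\,vf_S$. For a Hilbert space $H$ we have $\mathbb E\|f\|^2=\sum_S\|f_S\|^2$, so $\|M\otimes\mathrm{id}_H\|\le\max_S|m_S|$.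

Let $R$ be the multiplier equal to $1$ for $|S|=1$ and $0$ otherwise, so $(R\otimes v)f=\sum_i\varepsilon_i\,v\,\mathbb E(\varepsilon_if)$. For $|s|\le1$ let $T_s$ be the multiplier $s^{|S|}$. Since $\mathbb E_\delta\bigl[\prod_i(1+s\delta_i)\,w_S(\delta)\bigr]=s^{|S|}$ and $w_S(\varepsilon\delta)=w_S(\varepsilon)w_S(\delta)$ for the coordinatewise product,
\[
\bigl((T_s\otimes\mathrm{id}_X)f\bigr)(\varepsilon)=\mathbb E_\delta\Bigl[\prod_i(1+s\delta_i)\,f(\varepsilon\delta)\Bigr].
\]
The weights $\prod_i(1+s\delta_i)$ are nonnegative with mean $1$, and the translations $f\mapsto f(\,\cdot\,\delta)$ are isometries of $L_2(X)$. So $T_s\otimes\mathrm{id}_X$ is a contraction for every $X$. For $0<s\le1$ put $U_s=(T_s-T_{-s})/(2s)$. Then $\|U_s\otimes\mathrm{id}_X\|\le1/s$, and $U_s$ is the multiplier $s^{|S|-1}$ for odd $|S|$ and $0$ for even $|S|$. It agrees with $R$ except at odd $|S|\ge3$, so the multiplier $R-U_s$ is bounded by $s^2$. (For $n=3$ the only discrepancy is the value $-s^2$ at $w_{\{1,2,3\}}$.) If $u=xa$ through $H$, then $(R-U_s)\otimes u$ is the composition of $\mathrm{id}\otimes a$,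 $(R-U_s)\otimes\mathrm{id}_H$ and $\mathrm{id}\otimes x$, so its norm is at most $s^2\|x\|\|a\|$. Hence, for every $n$,
\begin{equation}\label{eq:R}
\|R\otimes u:L_2(Z)\to L_2(Y)\|\le r:=\|u\|/s+s^2\gamma_2(u).
\end{equation}
The dual of $L_2(Y)$ is $L_2(Y^*)$ under the pairing $\mathbb E\langle f,F\rangle=\sum_S\langle f_S,F_S\rangle$, and likewise for $Z$. In these pairings $R\otimes u^*$ is the adjoint of $R\otimes u$, so it too has norm at most $r$.

\emph{Step 2: upper bound for sign averages.} Let $z_1,\dots,z_n\in Z$. Choose $F\in L_2(Y^*)$ of norm $1$ that norms the function $\sum_j\varepsilon_juz_j$, and put $F_j=\mathbb E(\varepsilon_jF)$. By the Cauchy--Schwarz inequality and cotype 2 of $Z^*$,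
\begin{align*}
\Bigl(\mathbb E\Bigl\|\sum_j\varepsilon_juz_j\Bigr\|^2\Bigr)^{1/2}
&=\sum_j\langle z_j,u^*F_j\rangle\le\Bigl(\sum_j\|z_j\|^2\Bigr)^{1/2}\Bigl(\sum_j\|u^*F_j\|^2\Bigr)^{1/2}\\
&\le\Bigl(\sum_j\|z_j\|^2\Bigr)^{1/2}C_2(Z^*)\Bigl\|\sum_j\varepsilon_ju^*F_j\Bigr\|_{L_2(Z^*)} .
\end{align*}
Since $\sum_j\varepsilon_ju^*F_j=(R\otimes u^*)F$, the last norm is at most $r$.

\emph{Step 3: Gaussian averages.} Let $g_1,\dots,g_n$ be independent standard Gaussian variables, complex if the field is complex, with $\mathbb E|g_j|^2=1$, and independent of the signs. The vectors $(g_j)$ and $(\varepsilon_jg_j)$ have the same distribution. Apply Step 2 to the vectors $g_jz_j$, and cotype 2 of $Y$ to vectors $g_iy_i$ with $y_i\in Y$, for fixed values of the $g$'s, and then integrate: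
\[
\mathbb E\Bigl\|\sum_jg_juz_j\Bigr\|^2\le C_2(Z^*)^2r^2\sum_j\|z_j\|^2,\qquad
\sum_i\|y_i\|^2\le C_2(Y)^2\,\mathbb E\Bigl\|\sum_ig_iy_i\Bigr\|^2 .
\]
Let $(\alpha_{ij})$ be unitary (orthogonal in the real case) and $y_i=\sum_j\alpha_{ij}uz_j$. Then $\sum_ig_iy_i=\sum_jg'_juz_j$ with $g'_j=\sum_i\alpha_{ij}g_i$. The transpose of $(\alpha_{ij})$ is again unitary, so $(g'_j)$ has the same distribution as $(g_j)$. Therefore $\sum_i\|y_i\|^2\le D^2r^2\sum_j\|z_j\|^2$, and Theorem~\ref{thm:K} gives
\[
\gamma_2(u)\le Dr=D\|u\|/s+Ds^2\gamma_2(u).
\]
Take $s^2=1/(2D)\le1$. Since $\gamma_2(u)<\infty$, we may subtract $\gamma_2(u)/2$ from both sides and obtain $\gamma_2(u)\le2D\sqrt{2D}\,\|u\|$.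
\end{proof}

\begin{remark}\label{rem:hyp}
Neither cotype hypothesis can be dropped. Let $\delta_1,\dots,\delta_n$ be the unit vectors and suppose $\mathrm{id}=xa$ through a Hilbert space. On $\ell_1^n$,
\[
n^2=\mathbb E\Bigl\|\sum_i\varepsilon_i\delta_i\Bigr\|_1^2\le\|x\|^2\sum_i\|a\delta_i\|^2\le\|x\|^2\|a\|^2n ,
\]
and on $\ell_\infty^n$, $\ n=\sum_i\|\delta_i\|_\infty^2\le\|x\|^2\,\mathbb E\|a\sum_i\varepsilon_i\delta_i\|^2\le\|x\|^2\|a\|^2$. So $\gamma_2(\mathrm{id})\ge\sqrt n$ in both cases, although $C_2(Y)$ stays bounded in the first and $C_2(Z^*)$ in the second. The first computation, for all $n$, also shows that $\ell_1$ is not Hilbertian. The hypothesis $\gamma_2(u)<\infty$ cannot be dropped either: the identity of the space $P$ in Section~\ref{sec:example} does not factor through a Hilbert space.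
\end{remark}

\section{Flatness under cotype 2}\label{sec:flat}

\begin{lemma}\label{lem:factor}
Let $Z^*$ and $Y$ have cotype 2 and let $e\in\mathcal F(Z,Y)$. Then $e=xa$ with $H$ a separable Hilbert space, $a\in\mathcal F(Z,H)$ of dense range and $x\in\mathcal F(H,Y)$ injective.
\end{lemma}

\begin{proof}
Let $\Lambda=(2C_2(Z^*)C_2(Y))^{3/2}$ and write $e=\sum_{k\ge0}w_k$ as in Lemma~\ref{lem:assemble}(a). Each $w_k$ has finite rank, so Proposition~\ref{prop:pisier} applies and $\gamma_2(w_k)\le\Lambda4^{-k}$ for $k\ge1$. Choose factorizations $w_k=x_ka_k$ through Hilbert spaces $H_k$ with $\|x_k\|\|a_k\|\le(\Lambda+1)4^{-k}$ for $k\ge1$. By Lemma~\ref{lem:trim} we may take $H_k$ finite-dimensional without increasing the norms. Replacing $(x_k,a_k)$ by $(tx_k,t^{-1}a_k)$ for a suitable $t>0$, or by $(0,0)$ if $w_k=0$, we get $\|x_k\|,\|a_k\|\le\sqrt{\Lambda+1}\;2^{-k}$ for $k\ge1$. Lemma~\ref{lem:assemble}(b), applied to the $\ell_2$-sum of the $H_k$ with its coordinate inclusions and projections, factors $e$ through a separable Hilbert space with approximable factors. Lemma~\ref{lem:trim} makes $x$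 injective and the range of $a$ dense; the new factors $xJ$ and $Qa$ are still approximable.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cotype}: flatness]
Let $\iota:\ell_2\to E$ and $\rho:E\to\ell_2$ satisfy $\rho\iota=\mathrm{id}$. Every separable Hilbert space $H$ is isomorphic to a complemented subspace of $E$: if $V:H\to\ell_2$ is a linear isometry into $\ell_2$, with Hilbert space adjoint $V^*$, then $(V^*\rho)(\iota V)=\mathrm{id}_H$. This is the only use of the complemented copy of $\ell_2$. By \eqref{eq:sum}, $E^n$ and $(E^n)^*=(E^*)^n$ have cotype 2.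

\emph{Right.} Let $e\in\mathcal F(E^n,E)$. Lemma~\ref{lem:factor} gives $e=xa$ through a separable Hilbert space with approximable factors and $x$ injective, so $\ker a=\ker e$. By Lemma~\ref{lem:transfer}, $\mathcal F(E)$ is right flat, and by Theorem~\ref{thm:universal} it is right universally flat.

\emph{Left.} Left flatness of $A=\mathcal F(E)$ means: if $\sum_ib_ie_i=0$ in $A$, then $e_i=\sum_jc_{ij}d_j$ with $c_{ij},d_j\in A$ and $\sum_ib_ic_{ij}=0$ for each $j$. Let $e:E\to E^n$ be the column of the $e_i$ and $b:E^n\to E$ the row of the $b_i$, so $be=0$. Lemma~\ref{lem:factor} gives $e=xa$ with $a\in\mathcal F(E,H)$ of dense range and $x\in\mathcal F(H,E^n)$ with components $x_i$. From $bxa=0$ and density we get $bx=0$. Take a single $j$, with $c_i=x_iV^*\rho$ and $d=\iota Va$ in $A$. Then $c_id=x_ia=e_i$ and $\sum_ib_ic_i=bxV^*\rho=0$. Theorem~\ref{thm:universal}, applied to the opposite algebra, gives left universal flatness.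
\end{proof}

\section{Cotype 2 and the approximation property}\label{sec:ap}

We use the dual form of the AP.

\begin{theorem}[Grothendieck; see {\cite[Theorem 1.e.4]{LT}}]\label{thm:G}
A Banach space $X$ has the AP if and only if, whenever $f_k\in X^*$, $y_k\in X$ satisfy $\sum_k\|f_k\|\|y_k\|<\infty$ and $\sum_kf_k(z)y_k=0$ for all $z\in X$, then $\sum_kf_k(y_k)=0$.
\end{theorem}

\begin{proposition}\label{prop:ap}
If $E$ and $E^*$ have cotype 2 and $E$ has the AP, then $E$ is Hilbertian.
\end{proposition}

If the identity were a pointwise limit of a net of finite rank operators $T_\beta$ with $\|T_\beta\|\le\lambda$, the proof would be short: Proposition~\ref{prop:pisier} bounds $\gamma_2(T_\beta)$ by a constant times $\lambda$, and \eqref{eq:K} passes to pointwise limits. The AP gives no bound on the norms. We therefore pass to the dual side, where the identity becomes the trace on tensors, Proposition~\ref{prop:pisier} becomes an approximation statement that can be iterated, and the AP enters through Theorem~\ref{thm:G}. The functionals on tensors are operators into $E^{**}$, which is why the bidual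 appears.

\begin{proof}
We may assume $E\ne0$. Let $\Lambda=(2C_2(E^*)C_2(E))^{3/2}$. Since $C_2(E^{**})=C_2(E)$, Proposition~\ref{prop:pisier} gives
\begin{equation}\label{eq:bidual}
\gamma_2(u)\le\Lambda\|u\|\quad\text{for all } u\in\mathcal B(E,E^{**}) \text{ with } \gamma_2(u)<\infty .
\end{equation}
On the algebraic tensor product $E^*\otimes E$ let $\pi(v)=\inf\sum_k\|f_k\|\|y_k\|$ over finite representations $v=\sum_kf_k\otimes y_k$. For such $v$ and $u\in\mathcal B(E,E^{**})$ put
\[
\langle u,v\rangle=\sum_k(uy_k)(f_k),\qquad \hat v=\sum_kf_k(\cdot)y_k\in\mathcal B(E),\qquad \operatorname{tr}v=\sum_kf_k(y_k).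
\]
Then $|\langle u,v\rangle|\le\|u\|\pi(v)$ and $|\operatorname{tr}v|\le\pi(v)$. Conversely, a linear functional $\varphi$ with $|\varphi|\le c\pi$ equals $\langle u,\cdot\rangle$ for the operator defined by $(uy)(f)=\varphi(f\otimes y)$, and $\|u\|\le c$. Define the seminorm
\[
\gamma_2^*(v)=\sup\{|\langle u,v\rangle|:u\in\mathcal B(E,E^{**}),\ \gamma_2(u)\le1\}.
\]
Since $\|u\|\le\gamma_2(u)$, we have $\gamma_2^*\le\pi$. For $h\in B_{E^*}$ and $z\in B_E$, let $u=h(\cdot)\kappa z$, where $\kappa:E\to E^{**}$ is the canonical embedding. It factors through the scalars, so $\gamma_2(u)\le1$, and $\langle u,v\rangle=\sum_kh(y_k)f_k(z)=h(\hat vz)$. Hence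
\begin{equation}\label{eq:chain}
\|\hat v\|\le\gamma_2^*(v)\le\pi(v).
\end{equation}

\emph{Step 1: if $u\in\mathcal B(E,E^{**})$ and $|\langle u,v\rangle|\le c\,\gamma_2^*(v)$ for all $v$, then $\gamma_2(u)\le c$.} Fix a contractive matrix $(\alpha_{ij})$ and $z_j\in E$ with $\sum_j\|z_j\|^2\le1$. For $f=(f_i)$ in the unit ball of $(E^*)^n$ put $v_f=\sum_{i,j}\alpha_{ij}f_i\otimes z_j$. Since the dual of $(E^*)^n$ is $(E^{**})^n$, every $u'\in\mathcal B(E,E^{**})$ satisfies
\[
\Bigl(\sum_i\Bigl\|\sum_j\alpha_{ij}u'z_j\Bigr\|^2\Bigr)^{1/2}=\sup_f|\langle u',v_f\rangle| .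
\]
If $\gamma_2(u')\le1$, the left side is at most $1$ by Theorem~\ref{thm:K}; thus $\gamma_2^*(v_f)\le1$. Taking $u'=u$, the right side is at most $c$. So \eqref{eq:K} holds for $u$ with $C=c$, and Theorem~\ref{thm:K} gives the claim.

\emph{Step 2: if $\gamma_2^*(v_0)\le1$ and $\eta>0$, there is $v'$ with $\pi(v')\le\Lambda$ and $\gamma_2^*(v_0-v')\le\eta$.} Otherwise $v_0$ lies outside the $\gamma_2^*$-closure of the absolutely convex set $\{\pi\le\Lambda\}$. The Hahn--Banach theorem gives a $\gamma_2^*$-continuous functional $\varphi$ on $E^*\otimes E$ with $|\varphi|\le1$ on $\{\pi\le\Lambda\}$ and $|\varphi(v_0)|>1$. Then $|\varphi|\le\pi/\Lambda$, so $\varphi=\langle u,\cdot\rangle$ with $\|u\|\le1/\Lambda$. Since $\varphi$ is $\gamma_2^*$-continuous, Step 1 gives $\gamma_2(u)<\infty$, and then \eqref{eq:bidual} gives $\gamma_2(u)\le1$. Hence $|\varphi(v_0)|\le\gamma_2^*(v_0)\le1$, a contradiction.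

\emph{Step 3: $|\operatorname{tr}v|\le2\Lambda\,\gamma_2^*(v)$ for all $v$.} By homogeneity it suffices to show $|\operatorname{tr}v|\le2\Lambda$ when $\gamma_2^*(v)\le1$. We choose $v_1,v_2,\dots$ with
\[
\pi(v_j)\le\Lambda2^{1-j},\qquad\gamma_2^*\Bigl(v-\sum_{j\le m}v_j\Bigr)\le2^{-m}:
\]
given $v_1,\dots,v_{m-1}$, apply Step 2 with $\eta=1/2$ to $v_0=2^{m-1}(v-\sum_{j<m}v_j)$ and put $v_m=2^{1-m}v'$. By \eqref{eq:chain}, $\hat v=\sum_j\hat v_j$ in norm. Represent each $v_j$ as a finite sum $\sum f\otimes y$ with $\sum\|f\|\|y\|\le\pi(v_j)+2^{-j}$, and list a representation of $-v$ followed by those of $v_1,v_2,\dots$. This gives sequences $(f_k)$, $(y_k)$ with $\sum_k\|f_k\|\|y_k\|<\infty$ and $\sum_kf_k(z)y_k=-\hat vz+\sum_j\hat v_jz=0$ for all $z$. Here we use the AP: by Theorem~\ref{thm:G}, $\sum_kf_k(y_k)=0$, that is, $\operatorname{tr}v=\sum_j\operatorname{tr}v_j$. So $|\operatorname{tr}v|\le\sum_j\pi(v_j)\le2\Lambda$.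

\emph{Step 4.} Since $\operatorname{tr}=\langle\kappa,\cdot\rangle$, Steps 1 and 3 give $\gamma_2(\kappa)\le2\Lambda$. So $\kappa=xa$ with $a:E\to H$ and $H$ a Hilbert space, and $\|z\|=\|\kappa z\|\le\|x\|\|az\|$ for $z\in E$. Thus $a$ is an isomorphism of $E$ onto a closed subspace of $H$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cotype}: the AP]
If $E$ has the AP, it is Hilbertian by Proposition~\ref{prop:ap}. Conversely, a Hilbert space has the AP: if $N$ is a finite $\varepsilon$-net for a compact set $K$, the orthogonal projection onto the span of $N$ moves each point of $K$ by its distance to that span, which is at most $\varepsilon$. The AP is invariant under isomorphisms.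
\end{proof}

\section{The counterexample}\label{sec:example}

By Theorem~\ref{thm:cotype}, it remains to find a non-Hilbertian space with cotype 2 on both sides and a complemented copy of $\ell_2$.

\begin{theorem}[Pisier \cite{PisierActa}; see also {\cite[Ch.~10]{PisierCBMS}}]\label{thm:P}
Every Banach space of cotype 2 embeds isometrically in a Banach space $P$ such that $P$ and $P^*$ both have cotype 2. If the given space is separable, $P$ can be taken separable.
\end{theorem}

This statement over one scalar field implies it over the other. Cotype is defined with signs, so it depends only on the underlying real space $X_{\mathbb R}$ of a complex space $X$, and $f\mapsto\operatorname{Re}f$ is a real-linear isometry of $X^*$ onto $(X_{\mathbb R})^*$. For a real space $X$ let $X_{\mathbb C}=X+iX$ with the complex norm $\|y+iz\|=\sup_\theta\|y\cos\theta-z\sin\theta\|$. As a real space it is isomorphic to $X\oplus X$ and contains $X$ isometrically, and isometric embeddings of real spaces extend to isometric embeddings of these complexifications. Given the complex statement and a real space $W$ of cotype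 2, embed $W_{\mathbb C}$ in $P$ and pass to $P_{\mathbb R}$. Given the real statement and a complex space $W$ of cotype 2, embed $W_{\mathbb R}$ in $P$; then $P_{\mathbb C}$ and its dual have cotype 2 by \eqref{eq:sum}, and $P_{\mathbb C}$ contains $(W_{\mathbb R})_{\mathbb C}$. If $\sigma$ denotes multiplication by $i$ in $W$, the map $y\mapsto y+i(-\sigma y)$ from $W$ to $(W_{\mathbb R})_{\mathbb C}$ sends $\sigma y$ to $\sigma y+iy=i\,(y+i(-\sigma y))$, so it is complex-linear, and it is isometric because $\|y\cos\theta+\sigma y\sin\theta\|=\|e^{i\theta}y\|=\|y\|$.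

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
Let $W$ be a Banach space of cotype 2; for the first statement take $W=0$. The space $W\oplus_2\ell_1$ has cotype 2 by \eqref{eq:sum}, so by Theorem~\ref{thm:P} it embeds isometrically in a space $P$ such that $P$ and $P^*$ have cotype 2, separable if $W$ is. Let $E=P\oplus_2\ell_2$. Then $E$ and $E^*=P^*\oplus_2\ell_2$ have cotype 2, the summand $\ell_2$ is complemented in $E$, and $W$ embeds isometrically in $E$. Closed subspaces of Hilbertian spaces are Hilbertian and $\ell_1$ is not (Remark~\ref{rem:hyp}), so neither $P$ nor $E$ is Hilbertian. By Theorem~\ref{thm:cotype}, $\mathcal F(E)$ is right flat and right universally flat, and $E$ fails the AP.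
\end{proof}

\section{Spaces containing a complemented copy of $C_p$}\label{sec:johnson}

A sequence $(G_i)$ as in Section~\ref{sec:intro} exists. For each $n\ge0$ the norms on the $n$-dimensional coordinate space, restricted to the Euclidean sphere, form a subset of a separable space of continuous functions, so they have a countable dense subset for the uniform distance. If $|\cdot|'$ is within $\mu/3$ of $|\cdot|$ on the sphere, where $\mu$ is the minimum of $|\cdot|$ there, then $\frac23|\cdot|\le|\cdot|'\le\frac43|\cdot|$, and $u=\frac34\,\mathrm{id}$ has $\|u\|\le1$, $\|u^{-1}\|\le2$. List all members of these countable sets, each infinitely often. The proofs below work for any choice of $(G_i)$. Let $J_i:G_i\to C_p$ and $Q_i:C_p\to G_i$ be the coordinate inclusions and projections.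

The roles of Section~\ref{sec:flat} are now reversed. Factorization through $C_p$ costs nothing, because each finite rank piece factors through its own range; but Lemma~\ref{lem:trim} is not available.

\begin{lemma}[Johnson]\label{lem:johnson}
Every $w\in\mathcal F(Z,Y)$ factors as $w=xa$ with $a\in\mathcal F(Z,C_p)$ and $x\in\mathcal F(C_p,Y)$.
\end{lemma}

\begin{proof}
Write $w=\sum_{k\ge0}w_k$ as in Lemma~\ref{lem:assemble}(a). Choose, one after another, distinct indices $i_k$ and isomorphisms $u_k:w_k(Z)\to G_{i_k}$ with $\|u_k\|\le1$, $\|u_k^{-1}\|\le2$. Put $a_k=2^ku_kw_k$ and $x_k=2^{-k}u_k^{-1}$. Then $x_ka_k=w_k$, $\|a_k\|\le2^{-k}$ for $k\ge1$ and $\|x_k\|\le2^{1-k}$. Apply Lemma~\ref{lem:assemble}(b) with $J_{i_k}$ and $Q_{i_k}$.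
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:johnson}]
Let $\iota:C_p\to E$, $\rho:E\to C_p$ satisfy $\rho\iota=\mathrm{id}$. By Theorem~\ref{thm:universal} we only have to compare right flatness with the AP.

\emph{The AP implies right flatness.} Let $e\in\mathcal F(E^n,E)$ and write $e=\bar eq$ with $q:E^n\to Z=E^n/\ker e$, as in Section~\ref{sec:kernel}, so that $\bar e$ is compact. Given $\varepsilon>0$, the AP provides a finite rank $T$ with $\|Ty-y\|<\varepsilon$ on the compact set $\overline{\bar e(B_Z)}$; then $\|T\bar e-\bar e\|\le\varepsilon$. So $\bar e\in\mathcal F(Z,E)$, and Lemma~\ref{lem:johnson} gives $\bar e=xa_0$ through $C_p$ with approximable factors. Put $a=a_0q$. Then $e=xa$ and $\ker e=\ker q\subset\ker a$. Lemma~\ref{lem:transfer} with $G=C_p$ shows that $\mathcal F(E)$ is right flat.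

\emph{Right flatness implies the AP.} Let $f_k\in E^*$, $y_k\in E$ satisfy $\sum_k\|f_k\|\|y_k\|<\infty$ and $\sum_kf_k(z)y_k=0$ for all $z$. By Theorem~\ref{thm:G} it suffices to show $\sum_kf_k(y_k)=0$. To bring in flatness we need a relation in $\mathcal F(E)$. We obtain it by writing $y_k=ey_k'$ with $e\in\mathcal F(E)$ and $\sum_k\|f_k\|\|y'_k\|<\infty$; the copy of $C_p$ provides the room in $E$ for the vectors $y_k'$.

Split the indices into consecutive finite blocks $I_1,I_2,\dots$ with $\sum_{k\in I_j}\|f_k\|\|y_k\|\le4^{-j}$ for $j\ge2$, by ending $I_j$ at a point beyond which the tail of the series is at most $4^{-j-1}$. Let $L_j$ be the span of $\{y_k:k\in I_j\}$. Choose distinct $i_j$ and isomorphisms $u_j:L_j\to G_{i_j}$ with $\|u_j\|\le1$, $\|u_j^{-1}\|\le2$. Put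
\[
e=\sum_j2^{-j}u_j^{-1}Q_{i_j}\rho,\qquad y'_k=2^j\,\iota J_{i_j}u_jy_k\quad(k\in I_j).
\]
The series for $e$ consists of finite rank operators and converges absolutely, so $e\in\mathcal F(E)$. Since $\rho\iota=\mathrm{id}$ and the $i_j$ are distinct, $ey'_k=y_k$. Also $\sum_{k\in I_j}\|f_k\|\|y'_k\|\le\|\iota\|2^{-j}$ for $j\ge2$, so $\mu=\sum_k\|f_k\|\|y'_k\|<\infty$. Define
\[
b=\sum_kf_k(\cdot)y'_k\in\mathcal F(E),\qquad\varphi(s)=\sum_kf_k(sy'_k)\quad(s\in\mathcal B(E)).
\]
Then $eb=\sum_kf_k(\cdot)y_k=0$, the functional $\varphi$ is linear with $|\varphi(s)|\le\mu\|s\|$, and $\varphi(e)=\sum_kf_k(y_k)$.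

We claim that $\varphi(xa)=0$ whenever $x\in\mathcal F(E)$, $a\in\mathcal B(E)$ and $ab=0$. For $x=h(\cdot)z$ with $h\in E^*$, $z\in E$,
\[
\varphi(xa)=\sum_kh(ay'_k)f_k(z)=h\Bigl(a\sum_kf_k(z)y'_k\Bigr)=h(abz)=0 ,
\]
and $x\mapsto\varphi(xa)$ is linear and norm continuous, so it vanishes on $\mathcal F(E)$. This is where the left factor must be approximable. Right flatness, applied to $eb=0$, gives a finite sum $e=\sum_lx_la_l$ with $x_l,a_l\in\mathcal F(E)$ and $a_lb=0$. Hence $\sum_kf_k(y_k)=\varphi(e)=\sum_l\varphi(x_la_l)=0$.

\emph{The last statement.} The projections of $C_p$ onto the first $N$ coordinates are finite rank contractions that converge pointwise to the identity (for $p=\infty$ because the sum is a $c_0$-sum), hence uniformly on compact sets. So $C_p$ has the AP. If $X$ has the AP, so does $X\oplus C_p$: a compact set lies in a product $K_1\times K_2$ of compact sets, and we use $T_1\oplus T_2$. Conversely, the AP passes to a complemented subspace: if $\rho'\iota'=\mathrm{id}_X$ and $T$ approximates the identity on $\iota'(K)$, then $\rho'T\iota'$ approximates the identity on $K$.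 So $X$ has the AP if and only if $X\oplus C_p$ does, and the first part applies to $E=X\oplus C_p$.
\end{proof}

\begin{remark}
Let $E_0=P\oplus_2\ell_2$ be a space from the proof of Theorem~\ref{thm:answer}. Then $\mathcal F(E_0)$ is right flat, and so is $\mathcal F(C_p)$ by Theorem~\ref{thm:johnson}, but $\mathcal F(E_0\oplus C_p)$ is not, since $E_0$ fails the AP. So right flatness of $\mathcal F(E)$ is not preserved under direct sums of spaces. Since $\ell_2$ is complemented in $E_0\oplus C_p$, the cotype hypothesis in Theorem~\ref{thm:cotype} cannot simply be omitted.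
\end{remark}

\begin{thebibliography}{9}

\bibitem{Kwapien}
Kwapie\'n, 1972.

\bibitem{LP}
Lindenstrauss and Pe{\l}czy\'nski, 1968.

\bibitem{LT}
Lindenstrauss and Tzafriri, I.

\bibitem{PisierActa}
Pisier, \emph{Counterexamples to a conjecture of Grothendieck}, Acta Math. 151 (1983).

\bibitem{PisierCBMS}
Pisier, CBMS 60.

\bibitem{Willis}
George A. Willis, \emph{Homological Properties of the Algebra of Compact Operators on a Banach Space}, arXiv:1212.0679 (2012).

\end{thebibliography}
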